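\title{Brownian motion with limited local time: a counterexample and a sharp criterion}

\begin{abstract}
Condition a one-dimensional Brownian motion so that its local time at the origin satisfies $L_s\le f(s)$ for all $s\le T$, where $f$ is nondecreasing and $t^{-1/2}f(t)$ is nonincreasing, and let $T\to\infty$. Benjamini and Berestycki conjectured that if $\int_1^\infty f(t)t^{-3/2}\,dt=\infty$, then under every limit law the local time is well defined and $L_t\le f(t)/\omega(t)$ with probability tending to one, for some deterministic $\omega(t)\to\infty$. We show that the local time is always well defined, that the second assertion fails for $f(t)=\sqrt{1+t}$, and that, when the integral diverges, it holds exactly when $f(t)=o(\sqrt t)$. We also determine which functions $\omega$ are admissible. The proof rewrites the conditioning as that of a Brownian motion staying below the curve $f$ and estimates its behavior on dyadic blocks of time.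
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $\mathcal{C}$ be the space of continuous paths $[0,\infty)\to\mathbb{R}$ with the topology of uniform convergence on compact sets, let $(X_t)_{t\ge0}$ be the canonical process, and let $\mathbb{W}$ be Wiener measure, so that under $\mathbb{W}$ the process $X$ is a Brownian motion started at $0$. Its local time at the origin is
\begin{equation}\label{eq:loctime}
L_t=\lim_{\varepsilon\to0}\frac1{2\varepsilon}\int_0^t\mathbf{1}_{\{|X_s|<\varepsilon\}}\,ds .
\end{equation}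
Under $\mathbb{W}$ the limit exists almost surely for all $t$ at once and defines a continuous nondecreasing process that increases only when $X$ is at the origin.

We put a ceiling on the growth of $L$. Throughout the paper, $f:[0,\infty)\to[0,\infty)$ satisfies the \emph{standing hypotheses}: $f(0)>0$, $f$ is nondecreasing, and $p(t)=t^{-1/2}f(t)$ is nonincreasing on $(0,\infty)$. For $T\ge0$ let
\[
\mathcal{K}_T=\{L_s\le f(s)\text{ for all }s\le T\},\qquad \mathbb{W}_T=\mathbb{W}(\,\cdot\mid\mathcal{K}_T).
\]
Under $\mathbb{W}$ the variable $L_t$ has the law of $|X_t|$, so $\mathbb{W}(L_t\le f(t))=\mathbb{W}(|X_1|\le p(t))$. Thus $p(t)$ compares the ceiling with the natural size $\sqrt t$ of the local time, and the standing hypotheses say that the ceiling never comes down and never grows faster than $\sqrt t$. We write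
\[
c=\lim_{t\to\infty}p(t)\in[0,\infty),\qquad J(s,t)=\int_s^t\frac{f(u)}{u^{3/2}}\,du .
\]
A \emph{subsequential limit} is a weak limit $\mathbb{P}$ of $\mathbb{W}_{T_n}$ along some sequence $T_n\to\infty$. It is known that the family $\{\mathbb{W}_T\}_{T\ge0}$ is tight, so that subsequential limits exist, and that if $\int_1^\infty f(t)t^{-3/2}\,dt<\infty$ then every subsequential limit is transient, meaning that $\mathbb{P}(\lim_{t\to\infty}|X_t|=\infty)=1$. This paper concerns the complementary regime
\begin{equation}\label{eq:div}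
\int_1^\infty\frac{f(t)}{t^{3/2}}\,dt=\infty ,
\end{equation}
and the following conjecture of Benjamini and Berestycki \cite{BB}.

\medskip
\noindent\textbf{Conjecture.} \emph{Assume \eqref{eq:div} and let $\mathbb{P}$ be a subsequential limit. Then the local time \eqref{eq:loctime} is well defined $\mathbb{P}$-almost surely, and there is a deterministic function $\omega(t)\to\infty$ such that $\mathbb{P}\big(L_t\le f(t)/\omega(t)\big)\to1$ as $t\to\infty$.}
\medskip

A heuristic picture, which the paper makes rigorous, shows both why the conjecture is plausible and where it is vulnerable. Cut time into dyadic blocks $[a,2a]$. In a typical block the conditioned path stays away from the origin and $L$ does not move. With probability of order $p(a)$ the path comes back, and with probability again of order $p(a)$ it even raises $L$ to a fixed fraction of $f(a)$. The sum $\sum_kp(2^k)$ is comparable to the integral in \eqref{eq:div}. If $p(t)\to0$, then at a given large time $t$ the last return to the origin lies many blocks in the past;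 since then $L$ has been frozen while $f$ has kept growing, and one expects $L_t\ll f(t)$. But the standing hypotheses also allow $c>0$, and then the single block $[t/2,t]$ has a chance bounded away from zero of making $L_t$ comparable to $f(t)$.

\begin{theorem}\label{thm:counter}
Let $f$ satisfy the standing hypotheses. For every subsequential limit $\mathbb{P}$, the limit \eqref{eq:loctime} exists and is finite for all $t\ge0$, $\mathbb{P}$-almost surely. If $c>0$, then \eqref{eq:div} holds and there is $\eta>0$ such that for every subsequential limit $\mathbb{P}$ and all large $t$,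
\[
\mathbb{P}\Big(L_t\ge\frac{f(t)}{2\sqrt2}\Big)\ge\eta .
\]
Hence, if $c>0$, no function $\omega(t)\to\infty$ satisfies $\mathbb{P}(L_t\le f(t)/\omega(t))\to1$. An example is $f(t)=\sqrt{1+t}$.
\end{theorem}

So the conjecture is false as stated. The picture above also suggests the correct criterion. Fix $\omega$ and look at the last time $s_t$ at which the ceiling is still below the level $f(t)/\omega(t)$. Up to time $s_t$ the constraint itself keeps $L$ below that level; what matters is whether the path returns between $s_t$ and $t$, and $J(s_t,t)$ plays the role of the expected number of blocks in which it does.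

\begin{theorem}\label{thm:sharp}
Let $f$ satisfy the standing hypotheses and \eqref{eq:div}, let $\mathbb{P}$ be a subsequential limit, and let $\omega(t)\to\infty$ be deterministic. Let $s_t=\max\{u\in[1,t]:f(u)\le f(t)/\omega(t)\}$, with $s_t=1$ if this set is empty, and let $J_t=J(s_t,t)$. Then, as $t\to\infty$,
\[
\mathbb{P}\Big(L_t\le\frac{f(t)}{\omega(t)}\Big)\to1\iff J_t\to0,
\qquad
\mathbb{P}\Big(L_t\le\frac{f(t)}{\omega(t)}\Big)\to0\iff J_t\to\infty .
\]
\end{theorem}

\begin{corollary}\label{cor:class}
Let $f$ satisfy the standing hypotheses and \eqref{eq:div}.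
\begin{enumerate}
\item[(a)] If $c=0$, there is one function $\omega(t)\to\infty$ such that $\mathbb{P}(L_t\le f(t)/\omega(t))\to1$ for every subsequential limit $\mathbb{P}$.
\item[(b)] If $c>0$, then $\mathbb{P}(L_t\le f(t)/\omega(t))\to0$ for every $\omega(t)\to\infty$ and every subsequential limit $\mathbb{P}$.
\end{enumerate}
Thus the conclusion of the conjecture holds if and only if $f(t)=o(\sqrt t)$. If \eqref{eq:div} is not assumed, a function $\omega(t)\to\infty$ with $\mathbb{P}(L_t\le f(t)/\omega(t))\to1$ exists if and only if $f(t)\to\infty$ and $f(t)=o(\sqrt t)$.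
\end{corollary}

Section~\ref{sec:barrier} turns the constraint on $L$ into a barrier problem, and Section~\ref{sec:constant} solves the constant barrier by hand. Section~\ref{sec:limit} reduces all statements about $\mathbb{P}$ to estimates on $\mathbb{W}_T$ that are uniform in $T$. The estimates for one block are in Section~\ref{sec:block} and already give Theorem~\ref{thm:counter}; Section~\ref{sec:many} chains the blocks and proves Theorem~\ref{thm:sharp}; Section~\ref{sec:class} contains the proof of the corollary and an explicit family of examples.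

\section{A Brownian motion below a barrier}\label{sec:barrier}

\subsection{The function $f$}

\begin{lemma}\label{lem:f}
The function $f$ is continuous on $(0,\infty)$, and $f(\lambda t)\le\sqrt\lambda\,f(t)$ for $\lambda\ge1$, $t>0$. For $0<s\le t$ and $a>0$,
\begin{equation}\label{eq:J}
c\log(t/s)\le J(s,t)\le 2f(t)s^{-1/2},\qquad \tfrac12\,p(a)\le J(a,2a)\le p(a).
\end{equation}
\end{lemma}

\begin{proof}
Since $f$ is nondecreasing, $f(t-)\le f(t)\le f(t+)$; since $p$ is nonincreasing, $f(t-)\ge f(t)\ge f(t+)$. The inequality $f(\lambda t)\le\sqrt\lambda f(t)$ is $p(\lambda t)\le p(t)$. Writing $J(s,t)=\int_s^tp(u)\,du/u$ gives $J(s,t)\ge c\log(t/s)$ and $J(a,2a)\le p(a)\log2$. Monotonicity of $f$ gives $J(s,t)\le f(t)\int_s^\infty u^{-3/2}\,du=2f(t)s^{-1/2}$ and $J(a,2a)\ge f(a)\int_a^{2a}u^{-3/2}\,du=2(1-2^{-1/2})p(a)\ge\frac12p(a)$.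
\end{proof}

In particular the maximum defining $s_t$ exists, and $c>0$ implies \eqref{eq:div}. Since $L_0=0$, replacing $f(0)$ by $f(0+)\ge f(0)>0$ does not change $\mathcal{K}_T$; we do so, and $f$ is then continuous on $[0,\infty)$. We put $\kappa=\max(1,p(1))$, so that $p(a)\le\kappa$ for all $a\ge1$.

\subsection{Notation and standard facts}

Let $\mathcal{F}^0_t=\sigma(X_u,u\le t)$, let $\mathcal{F}_t$ be its augmentation by $\mathbb{W}$-null sets, and let $\mathbb{E}$ denote expectation under $\mathbb{W}$. To have $L_t$ defined on every path we set $L_t=\limsup_{n\to\infty}\frac n2\int_0^t\mathbf{1}_{\{|X_s|<1/n\}}\,ds$. This variable is $\mathcal{F}^0_t$-measurable, nondecreasing in $t$, and equal to \eqref{eq:loctime} whenever that limit exists. The letter $\beta$ denotes an auxiliary standard Brownian motion started at $0$, with probability $P$ and expectation $E$; $\Phi$ is the standard normal distribution function, $\bar\Phi=1-\Phi$, $\varphi_u$ is the $N(0,u)$ density, and $x^-=\max(-x,0)$.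

We use the strong Markov property and three textbook facts. \emph{Gambler's ruin:} for $x<y<z$, a Brownian motion started at $y$ hits $x$ before $z$ with probability $(z-y)/(z-x)$. \emph{Reflection principle:} $\max_{v\le u}\beta_v$ has the law of $|\beta_u|$, and for $d,z,u>0$,
\begin{equation}\label{eq:refl}
P\big(d+\beta_v>0\ \forall v\le u,\ d+\beta_u\ge z\big)=\int_{z-d}^{z+d}\varphi_u(w)\,dw\ge2d\,\varphi_u(z+d),
\end{equation}
where the inequality holds because $|w|\le z+d$ on the interval of integration. \emph{L\'evy's theorem:} under $\mathbb{W}$ the process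
\[
B_t=L_t-|X_t|
\]
is an $(\mathcal{F}_t)$-Brownian motion and $L_t=\max_{u\le t}B_u$ for all $t$, almost surely. Indeed, Tanaka's formula says that $B_t=-\int_0^t\operatorname{sgn}(X_u)\,dX_u$, a continuous martingale with quadratic variation $t$; and $|X|=L-B$ is nonnegative with $L$ increasing only when $|X|=0$, which by Skorokhod's lemma identifies $L$ as the running maximum of $B$.

\subsection{The survival function}

Because $f$ is nondecreasing, a bound on the running maximum of $B$ is a bound on $B$ itself: almost surely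
\[
\mathcal{K}_T=\{B_u\le f(u)\text{ for all }u\le T\}.
\]
Indeed $B_s\le L_s$ gives one inclusion, and $L_s=\max_{u\le s}B_u\le\max_{u\le s}f(u)=f(s)$ gives the other. So under $\mathbb{W}_T$ the process $B$ is a Brownian motion conditioned to stay below the barrier $f$, and $L$ is its record height. The conditioning is legitimate because $f(0)>0$: the event $\mathcal{K}_T$ contains $\{\max_{u\le T}B_u\le f(0)\}$. As $\mathbb{W}_T\ll\mathbb{W}$, every $\mathbb{W}$-almost sure identity holds under $\mathbb{W}_T$.

Say that a path started at time $s\le T$ \emph{survives} if it stays at or below $f$ on $[s,T]$, and let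
\[
q_T(s,x)=P\big(x+\beta_{u-s}\le f(u)\ \forall u\in[s,T]\big)
\]
be the probability of survival from position $x$ at time $s$. By the strong Markov property, for a stopping time $\sigma$ and an event $G\in\mathcal{F}_\sigma$ on which $\sigma\le T$,
\begin{equation}\label{eq:markov}
\mathbb{W}(G\cap\mathcal{K}_T)=\mathbb{E}\big[q_T(\sigma,B_\sigma);\,G\cap\mathcal{K}_\sigma\big].
\end{equation}
There is no formula for $q_T$ in general. The whole proof uses only the following three properties, of which the third says that starting lower helps at most linearly in the distance to the barrier.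

\begin{lemma}\label{lem:q}
Let $0\le s\le s'\le T$.
\begin{enumerate}
\item[(Q1)] $q_T(s,x)$ is nonincreasing in $x$.
\item[(Q2)] $q_T(s,x)\le q_T(s',x)$ for all $x$.
\item[(Q3)] If $y<f(s)$, then $q_T(s,x)\le\Big(1+\dfrac{(f(s)-x)^+}{f(s)-y}\Big)q_T(s,y)$ for all $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(Q1) holds path by path. For (Q2), if $x+\beta_v\le f(s+v)$ for $v\le T-s$, then $x+\beta_v\le f(s'+v)$ for $v\le T-s'$, because $f$ is nondecreasing. For (Q3), the case $x\ge y$ is (Q1). Let $x<y$ and start a Brownian motion from $y$ at time $s$. With probability $(f(s)-y)/(f(s)-x)$ it reaches $x$ before $f(s)$, at a time $\sigma$, and until then it stays below $f(s)$, hence below the barrier. If $\sigma\ge T$ it has survived; otherwise it survives with conditional probability $q_T(\sigma,x)\ge q_T(s,x)$, by (Q2). Hence $q_T(s,y)\ge\frac{f(s)-y}{f(s)-x}\,q_T(s,x)$.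
\end{proof}

\section{The constant barrier}\label{sec:constant}

Let $f\equiv h>0$. The standing hypotheses hold, \eqref{eq:div} fails, and everything is explicit: by the reflection principle, for $x<h$,
\begin{equation}\label{eq:const}
q_T(s,x)=P\big(|\beta_{T-s}|\le h-x\big)\sim(h-x)\sqrt{2/(\pi T)}\qquad(T\to\infty),
\end{equation}
uniformly for $s$ in a bounded set. Survival is asymptotically proportional to the distance from the barrier.

First, let $0<\ell<h$ and let $\tau_\ell$ be the hitting time of $\ell$ by $B$. Since $\{L_t\ge\ell\}=\{\tau_\ell\le t\}$, formulas \eqref{eq:markov} and \eqref{eq:const} give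
\[
\mathbb{W}_T(L_t\ge\ell)=\frac{\mathbb{E}[q_T(\tau_\ell,\ell);\,\tau_\ell\le t]}{q_T(0,0)}\longrightarrow\Big(1-\frac\ell h\Big)\mathbb{W}(\tau_\ell\le t)\qquad(T\to\infty),
\]
and the right side tends to $1-\ell/h$ as $t\to\infty$. In the limit the total local time is uniform on $[0,h]$: with a flat ceiling, $L_t$ is not small compared with $f(t)$.

Second, we compute what happens in one block. Start at time $a$ from $x=-\sqrt a$, the typical depth, and let $y\in\{0,h/2\}$. Let $\sigma$ be the first time after $a$ at which the path hits $y$. Given survival, the probability that $\sigma\le2a$ is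
\[
\frac{E[q_T(\sigma,y);\,\sigma\le2a]}{q_T(a,x)}\longrightarrow2\bar\Phi\Big(\frac{y-x}{\sqrt a}\Big)\frac{h-y}{h-x}\qquad(T\to\infty).
\]
With $p(a)=h/\sqrt a$, the limit equals
\[
2\bar\Phi(1)\,\frac{p(a)}{1+p(a)}\quad\text{for }y=0,\qquad\bar\Phi\big(1+\tfrac12p(a)\big)\,\frac{p(a)}{1+p(a)}\quad\text{for }y=h/2 .
\]
Since $p(a)\le\kappa$, both quantities lie between constant multiples of $p(a)$. The mechanism is visible: climbing a height of order $\sqrt a$ in time $a$ costs a constant factor, and the real price is the ratio $h/\sqrt a$ between the survival probability at distance of order $h$ from the barrier and at distance of order $\sqrt a$. Reaching $0$ and reaching half the barrier cost the same up to constants, which is why Theorem~\ref{thm:sharp} can be sharp.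

For general $f$ three things are missing. The formula \eqref{eq:const} must be replaced by two-sided comparisons (Lemma~\ref{lem:surv}); the position of $B$ at the start of a block is random, with a law distorted by the conditioning, and must be shown to be of order $\sqrt a$ (Lemma~\ref{lem:depth}); and the blocks are dependent (Lemma~\ref{lem:chain}).

\section{Passage to the limit on finite time intervals}\label{sec:limit}

The local time is not a continuous functional on $\mathcal{C}$, so weak convergence of $\mathbb{W}_{T_n}$ says nothing directly about the law of $L_t$, or even about its existence under the limit. The remedy is a dominating measure for the restrictions to $[0,t]$ that does not depend on $T$.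

\begin{proposition}\label{prop:limit}
Fix $t>0$. There is a finite measure $\mu_t\ll\mathbb{W}$ on $\mathcal{F}^0_t$ with $\mathbb{W}_T\le\mu_t$ on $\mathcal{F}_t^0$ for all $T\ge t$. If $\mathbb{W}_{T_n}\to\mathbb{P}$ weakly with $T_n\to\infty$, then $\mathbb{P}\le\mu_t$ on $\mathcal{F}^0_t$ and $\mathbb{W}_{T_n}(G)\to\mathbb{P}(G)$ for every $G\in\mathcal{F}^0_t$. Consequently the limit \eqref{eq:loctime} exists and is finite for all times, $\mathbb{P}$-almost surely, and $\mathbb{P}(L_t\in\Gamma)=\lim_n\mathbb{W}_{T_n}(L_t\in\Gamma)$ for every Borel set $\Gamma$.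
\end{proposition}

\begin{proof}
By \eqref{eq:markov}, for $T\ge t$ the density of $\mathbb{W}_T$ on $\mathcal{F}_t^0$ is $\mathbf{1}_{\mathcal{K}_t}q_T(t,B_t)/q_T(0,0)$. We compare numerator and denominator with $q_T(t,0)$. By \eqref{eq:markov} and (Q1), $q_T(0,0)\ge\delta_t\,q_T(t,0)$ with $\delta_t=\mathbb{W}(\mathcal{K}_t,B_t\le0)$, and $\delta_t\ge\mathbb{W}(\max_{u\le t}B_u\le f(0),B_t\le0)>0$. By (Q3) with $y=0<f(t)$,
\[
q_T(t,B_t)\le\Big(2+\frac{|B_t|}{f(t)}\Big)q_T(t,0)\le\Big(2+\frac{|B_t|}{f(0)}\Big)q_T(t,0).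
\]
So the density is at most $\delta_t^{-1}(2+|B_t|/f(0))$, which is integrable and does not depend on $T$. Let $\mu_t$ be the measure with this density.

Identify $\mathcal{F}^0_t$ with the Borel $\sigma$-field of the Polish space $C[0,t]$; restriction $\mathcal{C}\to C[0,t]$ is continuous. For bounded continuous $\phi\ge0$ on $C[0,t]$, $\int\phi\,d\mathbb{P}=\lim_n\int\phi\,d\mathbb{W}_{T_n}\le\int\phi\,d\mu_t$. Approximating the indicator of a closed set $F$ from above by such functions gives $\mathbb{P}(F)\le\mu_t(F)$, and every Borel set has $\mathbb{P}$-measure equal to the supremum of the measures of its closed subsets; hence $\mathbb{P}\le\mu_t$. Given $G\in\mathcal{F}^0_t$ and $\varepsilon>0$, choose a continuous $\phi$ with $0\le\phi\le1$ and $\int|\mathbf{1}_G-\phi|\,d\mu_t<\varepsilon$, which is possible since bounded continuous functions are dense in $L^1(\mu_t)$. For $T_n\ge t$ both $\mathbb{W}_{T_n}$ and $\mathbb{P}$ are dominated by $\mu_t$, so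
\[
|\mathbb{W}_{T_n}(G)-\mathbb{P}(G)|\le2\varepsilon+\Big|\int\phi\,d\mathbb{W}_{T_n}-\int\phi\,d\mathbb{P}\Big|,
\]
and the convergence follows on letting $n\to\infty$ and then $\varepsilon\to0$.

Brownian local times $L^x_u$ have a version that is jointly continuous in $(u,x)$, and by the occupation formula $\frac1{2\varepsilon}\int_0^u\mathbf{1}_{\{|X_s|<\varepsilon\}}\,ds=\frac1{2\varepsilon}\int_{-\varepsilon}^\varepsilon L^x_u\,dx$. So outside a Borel subset of $C[0,t]$ of Wiener measure zero, the limit \eqref{eq:loctime} exists and is finite at all times $u\le t$. That subset is $\mathbb{P}$-null because $\mathbb{P}\le\mu_t\ll\mathbb{W}$; intersect over integer $t$. The last assertion holds because $L_t$ is $\mathcal{F}^0_t$-measurable.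
\end{proof}

\begin{remark}
The domination also yields the tightness quoted in the introduction. For $T<t$ we have $\mathbb{W}_T\le\mathbb{W}/\mathbb{W}(\mathcal{K}_t)$, so on $C[0,t]$ the whole family is dominated by one finite, hence tight, measure, for each $t$. Absolute continuity cannot be expected on all of $\mathcal{C}$: for $f\equiv h$ we have $\mathbb{P}(L_t\le h)=1$ for all $t$, while $L_t=\max_{u\le t}B_u\to\infty$ under $\mathbb{W}$.
\end{remark}

From now on it suffices to bound $\mathbb{W}_T(L_t\le\ell)$ uniformly in $T\ge4t$.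

\section{One block}\label{sec:block}

Fix $a\ge1$ and $T\ge4a$. We study the two events of Section~\ref{sec:constant},
\[
H_a=\Big\{\max_{[a,2a]}B\ge0\Big\},\qquad A_a=\Big\{\max_{[a,2a]}B\ge\tfrac12f(a)\Big\}.
\]
On $H_a^c$ the record height $L$ does not change during $[a,2a]$, because $L\ge0$; on $A_a$ we have $L_{2a}\ge f(a)/2$. We need an upper bound of order $p(a)$ for the probability of $H_a$ and a lower bound of the same order for that of $A_a$.

\subsection{Survival probabilities in a common unit}

Conditional probabilities under $\mathbb{W}_T$ are ratios of survival probabilities, so we measure all of them in one unit,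
\[
R=q_T(4a,-\sqrt a)>0 .
\]
The reference time is $4a$ rather than $2a$ so that a path which is near the barrier at some time in $[a,2a]$ still has time at least $2a$ to travel before it is compared with $R$; staying below the barrier during that time is what produces the factor $p(a)$. For $f\equiv h$, \eqref{eq:const} gives $q_T(s,x)/R\to(h-x)/(h+\sqrt a)$, and the next lemma recovers the order of this ratio at the starting points that we need. Put
\[
c_1=(6\pi)^{-1/2}\exp\big(-\tfrac16(1+\tfrac32\kappa)^2\big),\qquad c_2=2(6\pi)^{-1/2}e^{-2/3}.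
\]

\begin{lemma}\label{lem:surv}
Let $a\ge1$ and $T\ge4a$.
\begin{enumerate}
\item[(i)] $q_T(\sigma,x)\le4p(a)R$ for $\sigma\in[a,2a]$ and $x\ge0$.
\item[(ii)] $q_T(a,f(a)/2)\ge c_1p(a)R$.
\item[(iii)] If $x\le-\sqrt a$, a Brownian motion started from $x$ at time $a$ stays negative on $[a,4a]$ and survives with probability at least $c_2R$.
\item[(iv)] $q_T(a,x)\le(4+x^-/\sqrt a)R$ for all $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $h=f(4a)$; then $h\le2f(a)$ by Lemma~\ref{lem:f}. The upper bounds come from (Q3) at time $4a$ with $y=-\sqrt a$: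
\begin{equation}\label{eq:Q3R}
q_T(4a,z)\le\Big(1+\frac{(h-z)^+}{h+\sqrt a}\Big)R\qquad(z\in\mathbb{R}).
\end{equation}

(i) By (Q1) and (Q2), $q_T(\sigma,x)\le q_T(2a,0)$. A surviving path started from $0$ at time $2a$ stays at or below $h$ on $[2a,4a]$. With $S=\{\max_{v\le2a}\beta_v\le h\}$, the Markov property at time $4a$ and \eqref{eq:Q3R} give
\[
q_T(2a,0)\le R\Big(P(S)+\frac{E[h-\beta_{2a};S]}{\sqrt a}\Big).
\]
By reflection, $P(S)=P(|\beta_{2a}|\le h)\le2h\,\varphi_{2a}(0)=h/\sqrt{\pi a}$. If $\tau$ is the hitting time of $h$, then $h-\beta_{\tau\wedge2a}=(h-\beta_{2a})\mathbf{1}_S$ almost surely, and optional stopping gives $E[h-\beta_{2a};S]=h$. Therefore $q_T(2a,0)\le(1+\pi^{-1/2})(h/\sqrt a)R\le2(1+\pi^{-1/2})p(a)R\le4p(a)R$.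

(ii) If the path stays below $f(a)$ on $[a,4a]$ and is at or below $-\sqrt a$ at time $4a$, then it has respected the barrier so far and survives with conditional probability at least $R$, by (Q1). Measured downward from the level $f(a)$, this is the event in \eqref{eq:refl} with $d=f(a)/2$, $z=f(a)+\sqrt a$, $u=3a$. Its probability is at least
\[
f(a)\,\varphi_{3a}\big(\sqrt a+\tfrac32f(a)\big)=p(a)(6\pi)^{-1/2}\exp\big(-\tfrac16(1+\tfrac32p(a))^2\big)\ge c_1p(a).
\]

(iii) The event is monotone in the starting point, so take $x=-\sqrt a$. By \eqref{eq:refl} with $d=z=\sqrt a$ and $u=3a$, the path stays negative on $[a,4a]$ and ends at or below $-\sqrt a$ with probability at least $2\sqrt a\,\varphi_{3a}(2\sqrt a)=c_2$. A negative path is below the barrier, and (Q1) at time $4a$ gives the factor $R$.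

(iv) Drop the constraint on $[a,4a]$ and use \eqref{eq:Q3R} with $(h-x-\beta_{3a})^+\le h+x^-+|\beta_{3a}|$ and $E|\beta_{3a}|\le\sqrt{3a}$:
\[
q_T(a,x)\le E\,q_T(4a,x+\beta_{3a})\le\Big(2+\frac{x^-+\sqrt{3a}}{\sqrt a}\Big)R\le\Big(4+\frac{x^-}{\sqrt a}\Big)R.\qedhere
\]
\end{proof}

\subsection{The depth at the start of the block}

To chain blocks we shall condition on $B$ having stayed nonpositive in earlier blocks, so we need to control $B_a$ under such conditioning as well. Let $\mathcal{D}_a$ consist of the event $\mathcal{K}_a$ and the events $\mathcal{K}_s\cap\{B_u\le0\ \forall u\in[s,a]\}$ with $1\le s\le a$. Every $D\in\mathcal{D}_a$ is contained in $\mathcal{K}_a$ and has the form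
\[
D=\{B_u\le b(u)\ \forall u\le a\}\quad\text{with }b\ge0
\]
(take $b=f$, or $b=f$ on $[0,s)$ and $b=0$ on $[s,a]$). It has positive probability, since $B$ may stay below $f(0)$ on $[0,s]$, be below $-1$ at time $s$ and then rise by less than $1$. Put $\theta=\Phi(-1)$ and, for $m>0$,
\[
\varepsilon(m)=\min\Big(1,\frac{2\bar\Phi(m/2)}{1-2\bar\Phi(m/2)}\Big).
\]
For large $m$ we have $\varepsilon(m)\le4\bar\Phi(m/2)$, so $\int_0^\infty\varepsilon(m)\,dm<\infty$ and $m\,\varepsilon(m)\to0$.

\begin{lemma}\label{lem:depth}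
For $a\ge1$ and $D\in\mathcal{D}_a$:
\begin{enumerate}
\item[(i)] $\mathbb{W}(D,\,B_a\le-\sqrt a)\ge\theta\,\mathbb{W}(D)$;
\item[(ii)] $\mathbb{W}(D,\,B_a\le-m\sqrt a)\le\varepsilon(m)\,\mathbb{W}(D)$ for $m>0$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Conditioning on an upper constraint can only push $B_a$ down. Precisely, $B_u=\frac uaB_a+Z_u$ with $Z_u=B_u-\frac uaB_a$ a Brownian bridge independent of $B_a$, so $g(y)=\mathbb{W}(D\mid B_a=y)=\mathbb{W}(\frac uay+Z_u\le b(u)\ \forall u\le a)$ is nonincreasing in $y$. Chebyshev's association inequality states that $\mathbb{E}[g(Y)k(Y)]\ge\mathbb{E}g(Y)\,\mathbb{E}k(Y)$ for a real random variable $Y$ and bounded nonincreasing $g,k$. Apply it with $Y=B_a$ and $k=\mathbf{1}_{(-\infty,-\sqrt a]}$.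

(ii) The push is limited: once the path is far below $0$, it hardly feels a barrier $b\ge0$. Let $\rho$ be the hitting time of $-\frac m2\sqrt a$ and $D'=\{\rho<a,\ B_u\le b(u)\ \forall u\le\rho\}\in\mathcal{F}_\rho$. On $D\cap\{B_a\le-m\sqrt a\}$ the event $D'$ holds and $B$ drops by a further $\frac m2\sqrt a$ within time $a$ after $\rho$; by the strong Markov property and reflection,
\[
\mathbb{W}(D,\,B_a\le-m\sqrt a)\le2\bar\Phi(m/2)\,\mathbb{W}(D').
\]
Conversely, if $D'$ holds and $B$ rises by less than $\frac m2\sqrt a$ within time $a$ after $\rho$, then $B<0\le b$ on $[\rho,a]$ and $D$ holds. Hence $\mathbb{W}(D)\ge(1-2\bar\Phi(m/2))\mathbb{W}(D')$. Divide the two bounds.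
\end{proof}

\subsection{The block estimates}

\begin{proposition}\label{prop:block}
There are an absolute constant $C$, a function $\varepsilon_*(M)$ of $M$ alone with $\varepsilon_*(M)\to0$ as $M\to\infty$, and constants $\gamma_M>0$ depending only on $M$ and $\kappa$, such that for all $a\ge1$, $T\ge4a$, $M\ge1$:
\begin{enumerate}
\item[(a)] $\mathbb{W}_T(D\cap H_a^c)\ge e^{-Cp(a)}\,\mathbb{W}_T(D)$ for every $D\in\mathcal{D}_a$;
\item[(b)] $\mathbb{W}_T(G\cap A_a)\ge\gamma_M\,p(a)\,\mathbb{W}_T(G)$ for every $G\in\mathcal{F}_a$ with $G\subset\{B_a\ge-M\sqrt a\}$;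
\item[(c)] $\mathbb{W}_T(B_a<-M\sqrt a)\le\varepsilon_*(M)$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $Y=B_a^-/\sqrt a$ and $C_0=4+\int_0^\infty\varepsilon(m)\,dm$. We first show that for $D\in\mathcal{D}_a$,
\begin{equation}\label{eq:sandwich}
\theta c_2R\,\mathbb{W}(D)\le\mathbb{W}(D\cap H_a^c\cap\mathcal{K}_T)\le\mathbb{W}(D\cap\mathcal{K}_T)\le C_0R\,\mathbb{W}(D).
\end{equation}
For the left inequality, restrict to $D\cap\{B_a\le-\sqrt a\}$, which lies in $\mathcal{K}_a$, and apply Lemma~\ref{lem:surv}(iii) and Lemma~\ref{lem:depth}(i). For the right one, \eqref{eq:markov} and Lemma~\ref{lem:surv}(iv) give $\mathbb{W}(D\cap\mathcal{K}_T)\le R\,\mathbb{E}[4+Y;D]$, and $\mathbb{E}[Y;D]=\int_0^\infty\mathbb{W}(D,Y>m)\,dm\le\mathbb{W}(D)\int_0^\infty\varepsilon(m)\,dm$ by Lemma~\ref{lem:depth}(ii).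

(a) Let $\sigma=\inf\{u\ge a:B_u\ge0\}$, so that $H_a=\{\sigma\le2a\}$ and $B_\sigma\ge0$. By \eqref{eq:markov} and Lemma~\ref{lem:surv}(i),
\[
\mathbb{W}(D\cap H_a\cap\mathcal{K}_T)=\mathbb{E}\big[q_T(\sigma,B_\sigma);\,D\cap H_a\cap\mathcal{K}_\sigma\big]\le4p(a)R\,\mathbb{W}(D).
\]
Together with \eqref{eq:sandwich} this gives two lower bounds for $\mathbb{W}_T(H_a^c\mid D)$, namely $1-C_1p(a)$ with $C_1=4/(\theta c_2)$, and $c_0=\theta c_2/C_0\in(0,1)$. The first is useful when $p(a)$ is small, the second when it is not. If $C_1p(a)\le\frac12$, then $1-C_1p(a)\ge e^{-2C_1p(a)}$, because $1-x-e^{-2x}$ is concave, vanishes at $0$ and is positive at $\frac12$. Otherwise $2C_1p(a)>1$ and $c_0\ge\exp(-2C_1p(a)\log(1/c_0))$. Take $C=2C_1\max(1,\log(1/c_0))$.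

(b) On $G\cap\{B_a\ge f(a)/2\}$ the event $A_a$ occurs, and $1\ge p(a)/\kappa$. Let $G'=G\cap\{B_a<f(a)/2\}\cap\mathcal{K}_a$. From a point $x\in[-M\sqrt a,f(a)/2)$ the level $f(a)/2$ is at distance at most $(M+\kappa/2)\sqrt a$, so it is hit at a time $\sigma\le2a$ with probability at least $2\bar\Phi(M+\kappa/2)$, and the path is below the barrier until then. It then survives with probability $q_T(\sigma,f(a)/2)\ge q_T(a,f(a)/2)\ge c_1p(a)R$, by (Q2) and Lemma~\ref{lem:surv}(ii). Hence
\[
\mathbb{W}(G'\cap A_a\cap\mathcal{K}_T)\ge2\bar\Phi(M+\kappa/2)\,c_1p(a)R\,\mathbb{W}(G'),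
\]
while $\mathbb{W}(G'\cap\mathcal{K}_T)\le(4+M)R\,\mathbb{W}(G')$ by Lemma~\ref{lem:surv}(iv). Adding the two parts of $G$ gives the claim with $\gamma_M=\min\big(1/\kappa,\ 2\bar\Phi(M+\kappa/2)c_1/(4+M)\big)$.

(c) By \eqref{eq:markov}, Lemma~\ref{lem:surv}(iv) and Lemma~\ref{lem:depth}(ii) with $D=\mathcal{K}_a$,
\begin{align*}
\mathbb{W}(\mathcal{K}_T,Y>M)&\le R\,\mathbb{E}[4+Y;\,\mathcal{K}_a,Y>M]\\
&=R\Big((4+M)\mathbb{W}(\mathcal{K}_a,Y>M)+\int_M^\infty\mathbb{W}(\mathcal{K}_a,Y>m)\,dm\Big)\\
&\le R\,\mathbb{W}(\mathcal{K}_a)\Big((4+M)\varepsilon(M)+\int_M^\infty\varepsilon(m)\,dm\Big).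
\end{align*}
By \eqref{eq:sandwich}, $\mathbb{W}(\mathcal{K}_T)\ge\theta c_2R\,\mathbb{W}(\mathcal{K}_a)$. Let $\varepsilon_*(M)$ be the last bracket divided by $\theta c_2$.
\end{proof}

\subsection{The counterexample}

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
The first assertion is part of Proposition~\ref{prop:limit}. Let $c>0$; then \eqref{eq:div} holds by \eqref{eq:J}. Fix $M\ge1$ with $\varepsilon_*(M)\le\frac12$, and let $t\ge2$, $a=t/2$, $T\ge4t$. Proposition~\ref{prop:block}(b) with $G=\{B_a\ge-M\sqrt a\}$, part (c), and $p(a)\ge c$ give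
\[
\mathbb{W}_T(A_a)\ge\gamma_M\,p(a)\big(1-\varepsilon_*(M)\big)\ge\tfrac12\gamma_M\,c=:\eta>0 .
\]
On $A_a$ we have $L_t=\max_{u\le t}B_u\ge\frac12f(t/2)\ge f(t)/(2\sqrt2)$, by Lemma~\ref{lem:f}. Letting $T=T_n\to\infty$ and using Proposition~\ref{prop:limit}, we obtain $\mathbb{P}(L_t\ge f(t)/(2\sqrt2))\ge\eta$, with $\eta$ depending only on $f$. If $\omega(t)\to\infty$, then $\omega(t)>2\sqrt2$ for large $t$, and so $\mathbb{P}(L_t\le f(t)/\omega(t))\le1-\eta$.

The function $f(t)=\sqrt{1+t}$ is increasing, $f(0)=1$, and $p(t)=\sqrt{1+1/t}$ decreases to $c=1$.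
\end{proof}

\section{Many blocks}\label{sec:many}

\subsection{Chaining}

The events attached to different blocks are dependent, and the two directions are handled differently. To avoid all the $H_a$ we multiply conditional probabilities, which is possible because the event of having avoided the earlier ones belongs to $\mathcal{D}_a$. To meet one of the $A_a$ we decompose according to the first block in which this happens; then Proposition~\ref{prop:block}(b), which allows an arbitrary past of moderate depth, applies to each term.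

\begin{lemma}\label{lem:chain}
\begin{enumerate}
\item[(A)] Let $s\ge1$, $n\ge0$, $a_k=2^ks$ and $T\ge4a_n$. Then
\[
\mathbb{W}_T\Big(\max_{[s,2a_n]}B\le0\Big)\ge\exp\Big(-C\sum_{k=0}^np(a_k)\Big).
\]
\item[(B)] Let $m\ge1$, $b_j=2^{-j}t$ for $1\le j\le m$ with $b_m\ge1$, let $T\ge4t$ and $\Sigma=\sum_{j=1}^mp(b_j)$. Then for every $M\ge1$,
\[
\mathbb{W}_T\Big(\bigcup_{j=1}^mA_{b_j}\Big)\ge\big(1-\varepsilon_*(M)\big)\frac{\gamma_M\Sigma}{1+\gamma_M\Sigma}.
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(A) Let $D_0=\mathcal{K}_s$ and $D_k=\mathcal{K}_s\cap\{B\le0\text{ on }[s,a_k]\}$ for $k\ge1$, so that $D_k\in\mathcal{D}_{a_k}$. Since $D_k\cap H_{a_k}^c\subset D_{k+1}$, Proposition~\ref{prop:block}(a) gives $\mathbb{W}_T(D_{k+1})\ge e^{-Cp(a_k)}\mathbb{W}_T(D_k)$ for $0\le k\le n$. As $\mathbb{W}_T(D_0)=1$ and $a_{n+1}=2a_n$, the claim follows.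

(B) Let $\pi$ be the probability on the left and $N_j=\bigcap_{j<i\le m}A_{b_i}^c$. The block of $A_{b_i}$ is $[b_i,b_{i-1}]$, which for $i>j$ ends by time $b_j$; so $N_j\in\mathcal{F}_{b_j}$. The events $N_j\cap A_{b_j}$ partition the union, and $\mathbb{W}_T(N_j)\ge1-\pi$. By Proposition~\ref{prop:block}(b) and (c),
\[
\pi\ge\sum_{j=1}^m\gamma_M\,p(b_j)\,\mathbb{W}_T\big(N_j,\ B_{b_j}\ge-M\sqrt{b_j}\big)\ge\gamma_M\Sigma\,\big(1-\pi-\varepsilon_*(M)\big).
\]
Solve for $\pi$.
\end{proof}

\subsection{Two-sided bounds at a fixed time}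

The next proposition translates Lemma~\ref{lem:chain} into bounds in terms of $J$. It does not use \eqref{eq:div}.

\begin{proposition}\label{prop:two}
Let $t\ge4$ and $w>4$ be real numbers and $\ell=f(t)/w$. Let $s=\max\{u\in[1,t]:f(u)\le\ell\}$ if $f(1)\le\ell$ and $s=1$ otherwise, and let $J=J(s,t)$. Then $t/s\ge\min(t,w^2)$, and $f(s)\ge\ell$ with equality if $f(1)\le\ell$. For every subsequential limit $\mathbb{P}$:
\begin{enumerate}
\item[(a)] if $f(1)\le\ell$, then $\mathbb{P}(L_t\le\ell)\ge e^{-4CJ}$;
\item[(b)] for every $M\ge1$, with $\Delta=(J-5p(s))^+$,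
\[
\mathbb{P}(L_t>\ell)\ge\big(1-\varepsilon_*(M)\big)\frac{\gamma_M\Delta}{1+\gamma_M\Delta}.
\]
\end{enumerate}
\end{proposition}

Since $f$ is nondecreasing, the set $\{u\in[1,t]:f(u)\le\ell\}$ is nonempty exactly when $f(1)\le\ell$; so for $w=\omega(t)$ we have $s=s_t$ and $J=J_t$.

\begin{proof}
If $f(1)>\ell$, then $s=1$, $t/s=t$ and $f(s)>\ell$. If $f(1)\le\ell$, then $s<t$ because $f(t)>\ell$, so $f(s)=\ell$ by continuity and maximality, and $p(t)\le p(s)$ gives $t/s\ge(f(t)/f(s))^2=w^2$. By Proposition~\ref{prop:limit} it suffices to prove (a) and (b) with $\mathbb{W}_T$, $T\ge4t$, in place of $\mathbb{P}$.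

(a) On $\mathcal{K}_T$ we have $L_s\le f(s)=\ell$. If moreover $B\le0$ on $[s,t]$, then $L_t=L_s\le\ell$. Let $n=\lfloor\log_2(t/s)\rfloor\ge2$ and $a_k=2^ks$, so that $a_n\le t<2a_n$. Using $p(a_n)\le p(a_{n-1})$ and then \eqref{eq:J},
\[
\sum_{k=0}^np(a_k)\le2\sum_{k=0}^{n-1}p(a_k)\le4\sum_{k=0}^{n-1}J(a_k,2a_k)=4J(s,a_n)\le4J,
\]
and Lemma~\ref{lem:chain}(A) gives the bound.

(b) If $\varepsilon_*(M)\ge1$ there is nothing to prove, so let $\varepsilon_*(M)<1$. The event $A_b$ lifts $L$ only to $f(b)/2$, so it is useful only when $f(b)>2\ell$. Accordingly let $r=\max\{u\in[1,t]:f(u)\le2\ell\}$ if $f(1)\le2\ell$ and $r=1$ otherwise. Then $r\ge s$. Also $t/r\ge4$: either $r=1$, or $f(r)\le2\ell$ and $p(t)\le p(r)$ give $t/r\ge w^2/4$. Let $b_j=2^{-j}t$, $m=\max\{j:b_j>r\}\ge1$ and $\Sigma=\sum_{j=1}^mp(b_j)$. For $j\le m$ we have $b_j\in(r,t/2]$, hence $f(b_j)>2\ell$, and on $A_{b_j}$ we get $L_t\ge f(b_j)/2>\ell$. By Lemma~\ref{lem:chain}(B), $\mathbb{W}_T(L_t>\ell)\ge(1-\varepsilon_*(M))\gamma_M\Sigma/(1+\gamma_M\Sigma)$. As $x/(1+x)$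 is increasing, it remains to show
\begin{equation}\label{eq:JS}
J\le\Sigma+5p(s).
\end{equation}
Split $J=J(s,r)+J(r,b_m)+J(b_m,t)$. By \eqref{eq:J}, $J(b_m,t)=\sum_{j=1}^mJ(b_j,2b_j)\le\Sigma$. Since $b_{m+1}\le r$, we have $b_m\le2r$ and $J(r,b_m)\le p(r)\le p(s)$. If $f(1)>2\ell$, then $r=s=1$ and $J(s,r)=0$. Otherwise $f(r)\le2\ell\le2f(s)$, and \eqref{eq:J} gives $J(s,r)\le2f(r)s^{-1/2}\le4p(s)$. This proves \eqref{eq:JS}.
\end{proof}

\subsection{The sharp criterion}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]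
Write $\ell_t=f(t)/\omega(t)$ and $P_t=\mathbb{P}(L_t\le\ell_t)$. For large $t$ we have $t\ge4$ and $\omega(t)>4$, so Proposition~\ref{prop:two} applies and shows in particular that $t/s_t\to\infty$. We prove three statements about an arbitrary sequence $t_i\to\infty$.

\emph{Claim 1: if $(J_{t_i})$ is bounded, then $s_{t_i}\to\infty$ and $P_{t_i}\ge e^{-4CJ_{t_i}}$ for large $i$.} If $s_{t_i}\le S$ along a subsequence, then $J_{t_i}\ge J(S,t_i)\to\infty$ along it, by \eqref{eq:div}; this is excluded. So $s_{t_i}>1$ for large $i$, which forces $f(1)\le\ell_{t_i}$, and Proposition~\ref{prop:two}(a) applies.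

\emph{Claim 2: if $J_{t_i}\to\infty$, then $P_{t_i}\to0$.} Since $p(s_{t_i})\le\kappa$, the quantity $\Delta$ of Proposition~\ref{prop:two}(b) tends to infinity, so $\limsup_iP_{t_i}\le\varepsilon_*(M)$ for every $M\ge1$. Let $M\to\infty$.

\emph{Claim 3: if $(J_{t_i})$ is bounded and $J_{t_i}\ge\delta>0$, then $\limsup_iP_{t_i}<1$.} Here the error $5p(s)$ in \eqref{eq:JS} must be shown to vanish. By \eqref{eq:J}, $c\log(t_i/s_{t_i})\le J_{t_i}$, and $t_i/s_{t_i}\to\infty$, so $c=0$. By Claim~1, $s_{t_i}\to\infty$, hence $p(s_{t_i})\to0$ and $\Delta\ge\delta/2$ for large $i$. Choosing $M$ with $\varepsilon_*(M)\le\frac12$, Proposition~\ref{prop:two}(b) gives $1-P_{t_i}\ge\frac12\gamma_M\delta/(2+\gamma_M\delta)$ for large $i$.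

If $J_t\to0$, then $P_t\to1$ by Claim~1 applied along every sequence. If $J_t\not\to0$, there is a sequence with $J_{t_i}\ge\delta>0$; passing to a subsequence, $J_{t_i}$ either tends to infinity or is bounded, and Claim~2 or Claim~3 shows that $P_t\not\to1$. If $J_t\to\infty$, then $P_t\to0$ by Claim~2. If $J_t\not\to\infty$, then $J_{t_i}$ is bounded along some sequence, and Claim~1 gives $\liminf_iP_{t_i}>0$.
\end{proof}

\begin{remark}
Hypothesis \eqref{eq:div} entered only through Claim~1, and it cannot be dropped. For $f\equiv h$ and $\omega(t)>1$ we have $s_t=1$ and $J_t<2h$, whereas $\mathbb{P}(L_t\le h/\omega(t))\to0$ for every $\omega(t)\to\infty$, as the proof of Corollary~\ref{cor:class} below shows. So the second equivalence fails in that case.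
\end{remark}

\section{Which ceilings, and which functions $\omega$}\label{sec:class}

\begin{proof}[Proof of Corollary~\ref{cor:class}]
(b) If $c>0$, then $J_t\ge c\log(t/s_t)\to\infty$ for every $\omega(t)\to\infty$, by \eqref{eq:J} and Proposition~\ref{prop:two}. Apply Theorem~\ref{thm:sharp}.

(a) We prove more: if $f(t)\to\infty$ and $c=0$, a function $\omega$ as in (a) exists, whether or not \eqref{eq:div} holds. This covers (a), because a bounded $f$ makes the integral in \eqref{eq:div} finite. The point is that the time needed for $f$ to grow by a fixed factor $K$ may be long, but its cost in terms of $J$ is always small. Fix an integer $K\ge5$. For large $t$ we have $f(1)\le f(t)/K$, and $s^K_t=\max\{u\in[1,t]:f(u)\le f(t)/K\}$ satisfies $f(s_t^K)=f(t)/K\to\infty$, hence $s_t^K\to\infty$. By \eqref{eq:J},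
\[
J(s_t^K,t)\le2f(t)(s_t^K)^{-1/2}=2K\,p(s_t^K)\longrightarrow0\qquad(t\to\infty).
\]
Choose $4\le t_5<t_6<\cdots\to\infty$ such that $f(1)\le f(t)/K$ and $J(s_t^K,t)\le1/K$ for all $t\ge t_K$. Put $\omega=K$ on $[t_K,t_{K+1})$ and $\omega=1$ on $[0,t_5)$. This $\omega$ depends only on $f$, and Proposition~\ref{prop:two}(a) gives $\mathbb{P}(L_t\le f(t)/\omega(t))\ge e^{-4C/\omega(t)}\to1$.

For the last assertion, sufficiency has just been proved. For necessity, if $c>0$ then \eqref{eq:div} holds and (b) applies. If $f$ is bounded and $\omega(t)\to\infty$, then $f(t)/\omega(t)\to0$, and for $t\ge1$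
\[
\mathbb{P}\big(L_t\le f(t)/\omega(t)\big)\le\mathbb{P}\big(L_1\le f(t)/\omega(t)\big)\longrightarrow\mathbb{P}(L_1=0)=0,
\]
because $\mathbb{W}(L_1=0)=0$ and $\mathbb{P}\ll\mathbb{W}$ on $\mathcal{F}^0_1$.
\end{proof}

Theorem~\ref{thm:sharp} measures how far below the ceiling the local time stays. In the following family the gap is much larger than any power of $\log t$.

\begin{example}
Let $0<\gamma\le1$, let $f(t)=\sqrt t\,(\log t)^{-\gamma}$ for $t\ge e^2$, and let $f$ be constant on $[0,e^2]$, equal to $f(e^2)$. Then for every subsequential limit $\mathbb{P}$ and every $\omega(t)\to\infty$,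
\[
\mathbb{P}\big(L_t\le f(t)/\omega(t)\big)\to1\iff\log\omega(t)=o\big((\log t)^\gamma\big).
\]
The standing hypotheses hold: $(\log f)'(t)=\frac1t\big(\frac12-\gamma/\log t\big)\ge0$ for $t\ge e^2$, and $p$ is decreasing on $(0,e^2]$ and on $[e^2,\infty)$. Condition \eqref{eq:div} holds because $\int_{e^2}^\infty dt/(t(\log t)^\gamma)=\infty$. By Theorem~\ref{thm:sharp} we must show that $J_t\to0$ if and only if $\log\omega(t)=o(x^\gamma)$, where $x=\log t$.

Either condition implies $s_t\to\infty$. If $J_t\to0$, this is Claim~1 in the proof of Theorem~\ref{thm:sharp}. If $\log\omega(t)=o(x^\gamma)$, then $\log(f(t)/\omega(t))=\frac x2-\gamma\log x-o(x)\to\infty$, so $f(s_t)=f(t)/\omega(t)\to\infty$. We may therefore assume $e^2\le s_t\le t$ and $f(s_t)=f(t)/\omega(t)$. Put $y=\log s_t\in[2,x]$. Then $J_t=\int_y^xv^{-\gamma}\,dv$, so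
\[
(x-y)\,x^{-\gamma}\le J_t\le(x-y)\,y^{-\gamma}.
\]
If $J_t\to0$, the left inequality gives $x-y=o(x^\gamma)$. If $x-y=o(x^\gamma)$, then $y/x\to1$ since $\gamma\le1$, and the right inequality gives $J_t\to0$. Finally, taking logarithms in $f(s_t)=f(t)/\omega(t)$ yields
\[
x-y=2\log\omega(t)+2\gamma\log(x/y),\qquad0\le\log(x/y)\le\log x=o(x^\gamma),
\]
so $x-y=o(x^\gamma)$ if and only if $\log\omega(t)=o(x^\gamma)$.
\end{example}

\begin{thebibliography}{1}

\bibitem{BB}
Itai Benjamini and Nathanael Berestycki,
\emph{An integral test for the transience of a Brownian path with limited local time},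
arXiv:0806.0597 (2008).

\end{thebibliography}
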